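# Covering $\mathbb F_p$ by translates of a small multiplicative subgroup

## 1. Three residues modulo 73

Work modulo $p=73$. Since $8^2=64$ and $8^3=512=7\cdot 73+1$, the set $\Gamma=\{1,8,64\}=\{1,8,-9\}$ is a multiplicative subgroup of order $3$. How many additive translates $\Gamma+x$ are needed to cover all $73$ residues? At least $\lceil 73/3\rceil=25$, by counting.

Here is a cheap way to do nearly that well. Take ten consecutive shifts, $x\in I=\{0,1,\dots,9\}$. Then
$$I+1=\{1,\dots,10\},\qquad I+8=\{8,\dots,17\},\qquad I-9=\{-9,\dots,0\},$$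
so $I+\Gamma=\{-9,\dots,17\}$: ten translates cover $27$ consecutive residues. Shifting $I$ by $0,27,54$ covers $81\ge 73$ consecutive residues, so $30$ translates suffice.

The example belongs to a family. Let $p=N^2+N+1$ be prime with $N\ge2$. Then $1+N+N^2\equiv 0$, so $N^3\equiv1$ and $\Gamma=\{1,N,-N-1\}$ is the subgroup of order $3$. With $I=\{0,\dots,N+1\}$ we get
$$I+\Gamma=\{1,\dots,N+2\}\cup\{N,\dots,2N+1\}\cup\{-N-1,\dots,0\}=\{-N-1,\dots,2N+1\}.$$
So $N+2$ translates cover $3(N+1)$ consecutive residues, and $\left\lceil \frac{N^2+N+1}{3(N+1)}\right\rceil(N+2)$ translates cover everything. The fraction is $\frac N3+\frac1{3(N+1)}$. Here $N\not\equiv1\pmod 3$, since otherwise $3\mid p$ although $p>3$; if $3\mid N$ the ceiling is $\frac{N+3}3$, and if $N\equiv2\pmod 3$ it is $\frac{N+1}{3}$. Hence the number of translates needed is at most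
$$\frac{(N+3)(N+2)}3=\frac p3+\frac{4N+5}{3}<\frac p3+\frac{4\sqrt p+5}{3}.$$
This is $p/3$ up to an error of order $\sqrt p$. For these primes, translates of $\Gamma$ tile $\mathbb F_p$ almost perfectly.

Why did it work? Write a residue as $a+Nb$ and think of $(a,b)\in\mathbb Z^2$. The elements of $\Gamma$ are the images of $(1,0)$, $(0,1)$ and $(-1,-1)$, which lie at heights $0,1,-1$. If we use all shifts in every third row of $\mathbb Z^2$, each point of the plane is covered exactly once. The example imitates this pattern in $\mathbb F_p$ and pays a small price at the ends of the rows.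

## 2. Random translates and the logarithm

**Definition.** For $A\subseteq\mathbb F_p$, the additive covering number $\mathrm{cov}^+(A)$ is the minimal number of translates $A+x$, $x\in\mathbb F_p$, needed to cover $\mathbb F_p$. Equivalently, it is the minimal size of $X\subseteq\mathbb F_p$ with $A+X=\mathbb F_p$, where $A+X=\{a+x:a\in A,\ x\in X\}$.

Counting gives $\mathrm{cov}^+(A)\ge p/|A|$. For an upper bound, the sensible first attempt is to choose translates at random. Let $|A|=n\ge2$, and put each $x\in\mathbb F_p$ into $X_0$ independently with probability $q=\frac{\log n}{n}$. A point $y$ is uncovered if none of the $n$ points $y-a$, $a\in A$, is in $X_0$, which has probability $(1-q)^n\le e^{-qn}=1/n$. For each uncovered $y$ add one point $y-a$. The resulting set covers everything and has expected size at most $pq+p/n$, so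
$$\mathrm{cov}^+(A)\le \frac{p(\log n+1)}{n}.$$

This argument cannot lose its logarithm. With $q=C/n$ and $C$ fixed, the expected number of uncovered points is $p(1-C/n)^n$, which is about $e^{-C}p$ for large $n$; repairing them one at a time costs far more than $p/n$. So one may ask whether, for multiplicative subgroups, the logarithm really belongs there. The following question comes from Ilya D. Shkredov, "On universal sets and sumsets", arXiv:2404.01529 (2024).

Let $\Gamma\leqslant\mathbb F_p^*$ be a multiplicative subgroup with $|\Gamma|<p^{1-\varepsilon}$, where $\varepsilon>0$ is any constant. Is it true that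
$$\mathrm{cov}^+(\Gamma)\gg_\varepsilon\frac{p\log|\Gamma|}{|\Gamma|}\,?$$
Here $f\gg_\varepsilon g$ means $f\ge c(\varepsilon)g$ with a constant $c(\varepsilon)>0$ depending only on $\varepsilon$.

The example suggests that the answer is no, but on its own it proves nothing: for $|\Gamma|=3$ the factor $\log 3$ can be absorbed into $c(\varepsilon)$. We need almost perfect tilings with $|\Gamma|$ arbitrarily large.

**Theorem 1.** Let $\ell$ be an odd prime, $p\equiv 1\pmod \ell$ a prime, and $|\Gamma|=\ell$. Then
$$\frac p\ell\le \mathrm{cov}^+(\Gamma)\le \frac p\ell+4\ell^{3/2}\,p^{1-1/(\ell-1)} .$$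
Consequently, for no $\varepsilon\in(0,1)$ is there a $c(\varepsilon)>0$ with $\mathrm{cov}^+(\Gamma)\ge c(\varepsilon)\,p\log|\Gamma|/|\Gamma|$ for all $\Gamma$ with $|\Gamma|<p^{1-\varepsilon}$. This remains so if only sufficiently large $|\Gamma|$ and $p$ are considered.

So the answer is **no**: for fixed $\ell$ and $p\to\infty$ we have $\mathrm{cov}^+(\Gamma)=(1+o(1))p/\ell$, with no logarithm. Theorem 2 in Section 7 treats every order $n$, prime or not.

## 3. $\Gamma$ as an image of the roots of unity

The pattern in $\mathbb Z^2$ behind Section 1 has an analogue for every order. Fix $n\ge2$, let $\zeta=e^{2\pi i/n}$, $R=\mathbb Z[\zeta]$, $m=\varphi(n)$, and let $\mu_n\subset R$ be the group of $n$-th roots of unity. Let $p\equiv1\pmod n$ be a prime and $\Gamma\le\mathbb F_p^*$ the subgroup of order $n$; it is unique because $\mathbb F_p^*$ is cyclic.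

We use these textbook facts. The cyclotomic polynomial $\Phi_n$ is the minimal polynomial of $\zeta$ over $\mathbb Q$ and is monic with integer coefficients, so $R\cong\mathbb Z[t]/(\Phi_n)$ is a free $\mathbb Z$-module of rank $m$. Also $t^n-1=\prod_{d\mid n}\Phi_d(t)$. The field $\mathbb Q(\zeta)$ is Galois over $\mathbb Q$, and its $m$ automorphisms $\sigma$ send $\zeta$ to the $m$ primitive $n$-th roots of unity, so $\sigma(R)=R$. For $0\neq\alpha\in R$, $\mathrm{Norm}(\alpha)=\prod_\sigma\sigma(\alpha)$ is a nonzero integer.

**The homomorphism $\rho$.** Its purpose is to see $\Gamma$ as the image of $\mu_n$ under a ring homomorphism. Let $g$ generate $\Gamma$. Since $g^n=1$, some $d\mid n$ has $\Phi_d(g)=0$ in $\mathbb F_p$. Then $g^d=1$, because $\Phi_d(t)$ divides $t^d-1$, so $d=n$. Hence $\Phi_n(g)=0$, and $\zeta\mapsto g$ defines a ring homomorphism $\rho:R\to\mathbb F_p$. It maps $\zeta^i$ to $g^i$, so it maps $\mu_n$ bijectively onto $\Gamma$.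

Next we want coordinates on $R$ in which the roots of unity are short vectors.

**Lemma 1.** $R$ has a $\mathbb Z$-basis $\beta_1,\dots,\beta_m\in\mu_n$ in which every element of $\mu_n$ has coordinates in $\{-1,0,1\}$.

*Proof.* Let $n=\prod_t q_t^{a_t}$ be the prime factorization, so that $\mu_n=\prod_t\mu_{q_t^{a_t}}$. For a prime power $q^a$ call $\zeta_{q^a}^i$ (with $\zeta_{q^a}=e^{2\pi i/q^a}$) *basic* if $0\le i<(q-1)q^{a-1}=\varphi(q^a)$. A non-basic element is $\zeta_{q^a}^{c+(q-1)q^{a-1}}$ with $0\le c<q^{a-1}$. The elements $\zeta_{q^a}^{c+lq^{a-1}}$, $0\le l\le q-1$, form a coset of $\mu_q$, and the sum over a coset of $\mu_q$ is $0$. So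
$$\zeta_{q^a}^{c+(q-1)q^{a-1}}=-\sum_{l=0}^{q-2}\zeta_{q^a}^{c+lq^{a-1}},$$
and all terms on the right are basic.

Let the $\beta_i$ be the products of basic elements, one for each $t$. There are $\prod_t\varphi(q_t^{a_t})=m$ of them. Write an element of $\mu_n$ as the product of its prime components, replace each component by a combination of basic elements with coefficients in $\{0,\pm1\}$, and multiply out. Different choices of basic elements give different $\beta_i$, so the coefficients are products of numbers in $\{0,\pm1\}$ and lie in $\{0,\pm1\}$. Since $\mu_n$ spans $R$, the $m$ elements $\beta_i$ span $R$, which is free of rank $m$. Hence they form a basis. $\square$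

For an odd prime $n=\ell$ the basis is $1,\zeta,\dots,\zeta^{\ell-2}$, and $\zeta^{\ell-1}=-(1+\zeta+\dots+\zeta^{\ell-2})$. For $n=12$, with $\omega_3=e^{2\pi i/3}$, the basis is $1,i,\omega_3,i\omega_3$, and for instance $-i\omega_3^2=i+i\omega_3$.

Write $\iota(a)=\sum_i a_i\beta_i$ for $a\in\mathbb Z^m$, identify $R$ with $\mathbb Z^m$ through $\iota$, and put $\pi=\rho\circ\iota:\mathbb Z^m\to\mathbb F_p$. Let $M\subset\{-1,0,1\}^m$ be the set of coordinate vectors of $\mu_n$, so $|M|=n$ and $\pi(M)=\Gamma$. For $n=3$ we have $M=\{(1,0),(0,1),(-1,-1)\}$ and $\pi(a,b)=a+gb$, as in Section 1.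

**Definition.** A *covering triple* for $n$ consists of a finite abelian group $G$, an additive homomorphism $\psi:R\to G$, and a set $Y\subseteq G$ with $Y+\psi(\mu_n)=G$. Its density is $|Y|/|G|$.

Such a triple describes a periodic covering of $\mathbb Z^m\cong R$ by translates of $M$: take all shifts $w$ with $\psi(w)\in Y$. Indeed, for $x\in R$ write $\psi(x)=y+\psi(v)$ with $y\in Y$, $v\in\mu_n$; then $w=x-v$ has $\psi(w)=y$, so $x\in w+\mu_n$. For $n=3$, "every third row" is the triple $G=\mathbb Z/3$, $\psi(a+b\zeta)=b$, $Y=\{0\}$: the values of $\psi$ on $1,\zeta,\zeta^2$ are $0,1,-1$. For $n=2$ we have $R=\mathbb Z$ and may take $G=\mathbb Z/4$, $\psi(a)=a$, $Y=\{0,1\}$, because $\{0,1\}+\{1,-1\}=\{1,3,2,0\}$; the density is $1/2$.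

**Why the pattern does not simply descend.** One would like to push such a periodic covering down along $\pi:\mathbb Z^m\to\mathbb F_p$. That works if $\psi$ factors through $\pi$. But then $\psi(R)$ is a quotient of $\mathbb F_p$, so it has order $1$ or $p$. In the example with $n=3$ the image of $\psi$ is $\mathbb Z/3$ and $p\ne3$, so $\psi$ cannot factor: the rows $b\equiv0\pmod 3$ are not well defined modulo $\ker\pi$. The pattern exists only locally, on pieces of $\mathbb Z^m$ where $\pi$ is injective, and different pieces must be glued along seams. We need large pieces (Section 4) and a gluing for which the seams are cheap, whatever the shape of the lattice $\ker \pi$ (Section 5).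

## 4. Boxes on which $\pi$ is injective

**Lemma 2.** Put $N=\lceil p^{1/m}/\sqrt n\,\rceil$. Then $\pi$ is injective on $B=\{0,\dots,N-1\}^m$.

*Proof.* If not, the difference of two points of $B$ with the same image is some $0\ne a\in\mathbb Z^m$ with $|a_i|\le N-1$ and $\pi(a)=0$. Put $\alpha=\iota(a)\ne0$, so $\rho(\alpha)=0$.

**Step 1: the norm is large.** The purpose is to turn $\rho(\alpha)=0$ into a lower bound on the size of $\alpha$. We have $\mathrm{Norm}(\alpha)=\alpha\prod_{\sigma\ne \mathrm{id}}\sigma(\alpha)$, and the second factor lies in $R$. Apply the ring homomorphism $\rho$: $\rho(\mathrm{Norm}(\alpha))=0$. On integers $\rho$ is reduction modulo $p$, so $p$ divides the nonzero integer $\mathrm{Norm}(\alpha)$, and $|\mathrm{Norm}(\alpha)|\ge p$.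

**Step 2: the norm is small.** The purpose is to bound the norm above in terms of the coordinates. Write $\beta_i=\zeta^{k_i}$ with distinct $0\le k_i<n$, and let $A(t)=\sum_i a_it^{k_i}$. The numbers $\sigma(\alpha)$ are the values $A(\omega)$ at the primitive $n$-th roots of unity $\omega$. By the AM–GM inequality, then enlarging the sum to all $n$-th roots of unity, then Parseval (the $k_i$ are distinct modulo $n$),
$$p^{2/m}\le|\mathrm{Norm}(\alpha)|^{2/m}\le\frac1m\sum_{\sigma}|\sigma(\alpha)|^2\le\frac1m\sum_{\omega^n=1}|A(\omega)|^2=\frac nm\sum_i a_i^2\le n(N-1)^2 .$$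
So $N-1\ge p^{1/m}/\sqrt n$. But the definition of $N$ gives $N-1<p^{1/m}/\sqrt n$, a contradiction. $\square$

For $n=3$, $p=73$ we get $\sqrt{73/3}\approx4.93$, so $N=5$: the residues $a+8b$ with $0\le a,b\le4$ are $25$ distinct residues.

The size of the box matters in two ways. Its side is about $p^{1/m}$ for fixed $n$, so it is long, and most of its points are far from the boundary. But $|B|$ is only about $p\,n^{-m/2}$, a small fraction of $\mathbb F_p$ when $n$ is large. One box will not do; we need many translates $u+\pi(B)$. In general these cannot be arranged disjointly, and where boxes overlap, using the pattern in each of them wastes translates.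

## 5. Boxes in random order

The way out is to let the boxes take turns. Put all translates $u+\pi(B)$ in a random order and give each point $x$ to the first box that contains it. This cuts $\mathbb F_p$ into ragged cells with no overlap. In each cell use the pattern of a covering triple, shifted by a random element of $G$, so that even a ragged cell uses on average its fair share $|Y|/|G|$ of shifts. Seams cost something only at points whose surroundings are split between cells, and the random order makes such points rare.

**Proposition 3.** Let $(G,\psi,Y)$ be a covering triple for $n$. Then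
$$\mathrm{cov}^+(\Gamma)\le p\left(\frac{|Y|}{|G|}+4m\sqrt n\,p^{-1/m}\right).$$

*Proof.* Let $N,B$ be as in Lemma 2. View $\psi$ as a homomorphism on $\mathbb Z^m$, so that $Y+\psi(M)=G$.

**Step 1: reduction.** The purpose is to replace the error term by $4m/N$ and to discard a trivial case. Since $N\ge p^{1/m}/\sqrt n$, it suffices to prove
$$\mathrm{cov}^+(\Gamma)\le p\left(\frac{|Y|}{|G|}+\frac{4m}N\right). \tag{1}$$
If $N<4m$ the right side exceeds $p$, and $\mathrm{cov}^+(\Gamma)\le p$ always. So assume $N\ge4m\ge4$.

**Step 2: a random set $X$ that always covers.** Let $u_1,\dots,u_p$ be a uniformly random ordering of $\mathbb F_p$, and let $s_1,\dots,s_p$ be independent uniform elements of $G$, independent of the ordering. For $x\in\mathbb F_p$ let $k(x)$ be the least $k$ with $x\in u_k+\pi(B)$; it exists since the $u_k$ run through all of $\mathbb F_p$. Let $b(x)\in B$ be the element with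
$$x=u_{k(x)}+\pi(b(x)),$$
unique by Lemma 2. Since $G=Y+\psi(M)$, we can choose (by a rule fixed in advance) $v(x)\in M$ with
$$\psi(b(x))+s_{k(x)}-\psi(v(x))\in Y. \tag{2}$$
Put
$$X=\{x-\pi(v(x)):x\in\mathbb F_p\}.$$
Since $\pi(v(x))\in\Gamma$, every $x$ lies in $X+\Gamma$. So $X+\Gamma=\mathbb F_p$ for every outcome, and $\mathrm{cov}^+(\Gamma)\le\mathbb E|X|$. It remains to bound $\Pr(x'\in X)$ for each $x'$.

**Step 3: most points are far from seams.** The purpose is to show that, with high probability, a given $x'$ lies well inside the first box that meets $x'$ or one of the points $x'+\gamma$, $\gamma\in\Gamma$. Those points matter because $x'\in X$ forces $x'=x-\pi(v(x))$ with $x\in x'+\Gamma$. Fix $x'$, and let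
$$S=\pi(B)-(\{0\}\cup\Gamma).$$
Then $x'-u_k\in S$ if and only if $u_k+\pi(B)$ meets $x'+(\{0\}\cup\Gamma)$. Let $k_0$ be the least $k$ with $x'-u_k\in S$, and let $B^-=\{1,\dots,N-2\}^m$. Call $x'$ *good* if $x'-u_{k_0}\in\pi(B^-)$.

We have $\pi(B^-)\subseteq\pi(B)\subseteq S$, and $|\pi(B^-)|=(N-2)^m$ by Lemma 2. Since $M\subset\{-1,0,1\}^m$, we have $S\subseteq\pi(\{-1,\dots,N\}^m)$, so $|S|\le(N+2)^m$. The sequence $x'-u_1,\dots,x'-u_p$ is again a uniformly random ordering of $\mathbb F_p$, and by symmetry its first member in $S$ is uniformly distributed on $S$. Hence, using Bernoulli's inequality with $4/N\le1$,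
$$\Pr(x'\text{ good})=\frac{|\pi(B^-)|}{|S|}\ge\left(\frac{N-2}{N+2}\right)^m=\left(1-\frac4{N+2}\right)^m\ge\left(1-\frac4N\right)^m\ge1-\frac{4m}N .$$

**Step 4: a good point is in $X$ only if the pattern says so.** The purpose is to show that for good $x'$ the event $x'\in X$ has conditional probability at most $|Y|/|G|$. Suppose $x'$ is good, $x'=u_{k_0}+\pi(b')$ with $b'\in B^-$, and $x'\in X$, say $x'=x-\pi(v)$ with $v=v(x)$. Then
$$x=u_{k_0}+\pi(b'+v),\qquad b'+v\in\{0,\dots,N-1\}^m=B .$$
So $x$ lies in the box with index $k_0$. No earlier box contains $x$, because $x\in x'+\Gamma$ and $k_0$ is minimal. Hence $k(x)=k_0$ and $b(x)=b'+v$, and (2) becomes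
$$\psi(b'+v)+s_{k_0}-\psi(v)=\psi(b')+s_{k_0}\in Y .$$
The vector $v$ has cancelled: whichever $x$ put $x'$ into $X$, the condition is the same. Given the ordering, whether $x'$ is good is determined, and so are $k_0$ and $b'$, while $s_{k_0}$ is uniform on $G$. So the condition has conditional probability $|Y|/|G|$.

**Step 5: summation.** Combining Steps 3 and 4, $\Pr(x'\in X)\le\frac{|Y|}{|G|}+\frac{4m}N$. Summing over the $p$ points $x'$ bounds $\mathbb E|X|$ and gives (1). $\square$

## 6. Subgroups of prime order

*Proof of Theorem 1.* **Step 1: the bounds.** The lower bound holds since $X+\Gamma=\mathbb F_p$ forces $|X||\Gamma|\ge p$. For the upper bound we need a covering triple of density $1/\ell$. Let $n=\ell$, $m=\ell-1$, and define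
$$\psi:R\to\mathbb Z/\ell,\qquad \psi\Bigl(\sum_{i=0}^{\ell-2}a_i\zeta^i\Bigr)=\sum_{i=0}^{\ell-2} i\,a_i .$$
Then $\psi(\zeta^i)=i$ for $0\le i\le\ell-2$, and since $\zeta^{\ell-1}=-\sum_{i\le\ell-2}\zeta^i$,
$$\psi(\zeta^{\ell-1})=-\frac{(\ell-2)(\ell-1)}2\equiv-\frac{(-2)(-1)}{2}=-1\equiv\ell-1\pmod\ell,$$
where division by $2$ is allowed because $\ell$ is odd. So $\psi(\mu_\ell)=\mathbb Z/\ell$, and $Y=\{0\}$ gives a covering triple. Proposition 3 yields
$$\mathrm{cov}^+(\Gamma)\le\frac p\ell+4(\ell-1)\sqrt\ell\,p^{1-1/(\ell-1)}\le\frac p\ell+4\ell^{3/2}p^{1-1/(\ell-1)} .$$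

**Step 2: the negative answer.** The purpose is to let $p\to\infty$ for a fixed large $\ell$. Suppose $c=c(\varepsilon)>0$ worked for some $\varepsilon\in(0,1)$. Fix an odd prime $\ell$, as large as we like, with $\log\ell>2/c$. By Dirichlet's theorem there are infinitely many primes $p\equiv1\pmod\ell$. For all large such $p$ we have $\ell<p^{1-\varepsilon}$ and $4\ell^{3/2}p^{-1/(\ell-1)}<1/\ell$. For the subgroup $\Gamma$ of order $\ell$,
$$c\,\frac{p\log\ell}{\ell}\le\mathrm{cov}^+(\Gamma)<\frac{2p}\ell ,$$
so $c\log\ell<2$, a contradiction. Since $\ell$ and $p$ could be taken arbitrarily large, restricting to large $|\Gamma|$ and $p$ changes nothing. $\square$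

## 7. The covering density $\theta_n$

Proposition 3 works for every $n$, so it remains to find good covering triples. Keep the notation of Section 3.

**Definition.** $\theta_n=\inf |Y|/|G|$, the infimum over all covering triples $(G,\psi,Y)$ for $n$.

For example $\theta_2=\tfrac12$ and $\theta_3=\tfrac13$: the triples in Section 3 give the upper bounds, and $|G|\le|Y|\cdot n$ gives the lower ones.

**Theorem 2.** For all $n\ge2$ and all primes $p\equiv 1\pmod n$,
$$\theta_n\,p\ \le\ \mathrm{cov}^+(\Gamma)\ \le\ \theta_n\,p+4\varphi(n)\sqrt n\;p^{\,1-1/\varphi(n)}, \tag{3}$$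
and

* (a) $1/n\le\theta_n<2/n$ for every $n$;
* (b) $\theta_n=1/n$ if $n$ is odd or a power of $2$;
* (c) $\theta_n\ge 1/(n-1)$ if $6\mid n$.

In particular, for each fixed $n$, $\mathrm{cov}^+(\Gamma)/p\to\theta_n$ as $p\to\infty$. For fixed $\delta>0$, uniformly for $2\le n\le(\frac25-\delta)\frac{\log p}{\log\log p}$ with $n\mid p-1$, we have $\frac pn\le\mathrm{cov}^+(\Gamma)\le(2+o(1))\frac pn$ as $p\to\infty$, with $1+o(1)$ in place of $2+o(1)$ when $n$ is odd or a power of $2$. So the inequality in question fails for every sequence with $|\Gamma|\to\infty$ in this range.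

The theorem does not settle the different question with the extra hypothesis $|\Gamma|\ge p^\delta$, nor the value of $\theta_n$ for even $n$ that are not powers of $2$.

**Proof of (3) and of $\theta_n\ge1/n$.** The lower bound in (3) comes from the fact that $\mathbb F_p$ itself is one of the groups allowed. If $X+\Gamma=\mathbb F_p$, then $(\mathbb F_p,\rho,X)$ is a covering triple because $\rho(\mu_n)=\Gamma$; hence $|X|/p\ge\theta_n$. The upper bound is Proposition 3 after taking the infimum over covering triples. Finally, $Y+\psi(\mu_n)=G$ forces $|Y|\cdot n\ge|G|$, so $\theta_n\ge1/n$. For fixed $n$ the error in (3) divided by $p$ tends to $0$, so $\mathrm{cov}^+(\Gamma)/p\to\theta_n$.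

## 8. Prescribing a homomorphism on $\mu_n$, and powers of two

To construct covering triples we want to prescribe the values of $\psi$ on $\mu_n$. The following lemma says which prescriptions are allowed.

**Lemma 4.** Let $G$ be an abelian group and $f:\mu_n\to G$ a map such that $\sum_{z\in C}f(z)=0$ for every prime $q\mid n$ and every coset $C$ of $\mu_q$ in $\mu_n$. Then $f$ extends to an additive homomorphism $\psi:R\to G$.

*Proof.* Let $F_0$ be the free abelian group on symbols $[z]$, $z\in\mu_n$, and let $K_0\le F_0$ be generated by the elements $\sum_{z\in C}[z]$, with $C$ as in the statement. The homomorphism $F_0\to R$, $[z]\mapsto z$, is onto and kills $K_0$, because the sum over a coset of $\mu_q$ is zero. We claim that $F_0/K_0\to R$ is an isomorphism.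

First, $F_0/K_0$ is generated by $[\beta_1],\dots,[\beta_m]$. Let $z\in\mu_n$, and suppose its $t$-th prime component is not basic (in the sense of Lemma 1). The coset $z\mu_{q_t}$ consists of $z$ and $q_t-1$ elements with basic $t$-th component and the same other components as $z$. Modulo $K_0$, $[z]$ is minus the sum of the symbols of those elements. Each has one non-basic component fewer, so by induction on the number of non-basic components, $[z]$ lies in the span of the $[\beta_i]$ modulo $K_0$.

Now an element of the kernel of $F_0/K_0\to R$ is the class of some $\sum c_i[\beta_i]$ with $\sum c_i\beta_i=0$ in $R$, so all $c_i=0$. This proves the claim. The homomorphism $F_0\to G$, $[z]\mapsto f(z)$, kills $K_0$ by hypothesis, so it factors through $F_0/K_0\cong R$. $\square$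

For $n=\ell$ prime the only condition is $\sum_z f(z)=0$, and $f(\zeta^i)=i$ in $\mathbb Z/\ell$ satisfies it since $0+1+\dots+(\ell-1)=\ell\cdot\frac{\ell-1}2$. This is the $\psi$ of Section 6. When $f$ is a bijection onto $G$, the set $Y=\{0\}$ has density $1/n$. For even $n$ that is impossible: the cosets of $\mu_2$ force $\psi(-z)=-\psi(z)$, so if $0\in\psi(\mu_n)$ it is attained at least twice. For even $n$ we must use a larger $Y$.

**Powers of two: $\theta_n\le1/n$ for $n=2^a$.** Choose representatives $z_1,\dots,z_{n/2}$ of $\mu_n/\{\pm1\}$ and put $f(\pm z_j)=\pm(2j-1)\in\mathbb Z/2n$. The only cosets in Lemma 4 are $\{z,-z\}$, so $f$ extends to some $\psi$. The values $\pm1,\pm3,\dots,\pm(n-1)$ are all $n$ odd residues modulo $2n$. So $Y=\{0,1\}$ works, with density $\frac2{2n}=\frac1n$. For $n=4$ this is $\psi(a+bi)=a+3b\in\mathbb Z/8$ with $Y=\{0,1\}$.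

## 9. Odd $n$: a twisted bijection

For odd $n$ we want a bijection $f$ from $\mu_n$ onto a group of order $n$, with all coset sums zero. The obvious candidates fail, in two different ways.

For $n=9$, take $f(\zeta^i)=i\in\mathbb Z/9$. The coset $\{\zeta,\zeta^4,\zeta^7\}$ of $\mu_3$ has sum $1+4+7=12\equiv3\ne0$. The cure is to use $\mathbb F_3^2$ in place of $\mathbb Z/9$ and send cosets of $\mu_3$ to parallel lines: the sum over a line in $\mathbb F_3^2$ is zero.

For $n=15$, take $\mu_{15}=\mu_3\times\mu_5\to\mathbb F_3\times\mathbb F_5$, $f=(x_1,x_2)$. Over a coset of $\mu_3$ with $x_2=1$ fixed, the second coordinates sum to $3\ne0$ in $\mathbb F_5$. The cure is to multiply $x_2$ by a unit weight depending on $x_1$ whose sum over $x_1$ vanishes, and to treat the first coordinate similarly. The difficulty is to keep the map bijective.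

**Step 1: weights with zero sum.** The purpose is to have functions with zero sum whose values are units for every odd modulus. For an odd prime $q$ choose
$$w_q:\mathbb F_q\to\{1,-1,-2,-4\}\subset\mathbb Z,\qquad w_q(-i)=w_q(i),\qquad \sum_{i\in\mathbb F_q} w_q(i)=0,$$
as follows. There are $r=(q-1)/2$ pairs $\{i,-i\}$, $i\ne0$. Give them signs $\pm1$ with total $1$ if $r$ is odd (then $\frac{r+1}2$ pluses), and with total $2$ if $r$ is even (then $r\ge2$, with $\frac r2+1$ pluses). The sum of $w_q$ over $\mathbb F_q\setminus\{0\}$ is twice the total, namely $2$ or $4$; put $w_q(0)=-2$, respectively $-4$. The values are units modulo every odd $h$.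

**Step 2: coordinates on $\mu_k$.** The purpose is to turn cosets into lines. Let $k=\prod_{t=1}^dq_t^{a_t}>1$ be odd with primes $q_1<\dots<q_d$. Let $V_t=\mathbb F_{q_t}^{a_t}$ and $V=\prod_tV_t$, so $|V|=k$. Fix bijections $\mu_{q_t^{a_t}}\to V_t$ taking the cosets of $\mu_{q_t}$ onto the lines parallel to the first unit vector $e_1$. This is possible because both are partitions into $q_t^{a_t-1}$ blocks of size $q_t$. We identify $\mu_k=\prod_t\mu_{q_t^{a_t}}$ with $V$ as sets. A coset of $\mu_{q_s}$ becomes a set on which $x_t$ is fixed for $t\ne s$, and $x_s$ runs over a line parallel to $e_1$. Let $x_s^1$ denote the first coordinate of $x_s$; on such a line it takes each value in $\mathbb F_{q_s}$ once.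

**Step 3: the twisted map.** For $s\ne t$ define the weight with which $x_s$ acts on the $t$-th component, $\varepsilon_{t,s}:V_s\to(\mathbb Z/q_t)^*$, by
$$\varepsilon_{t,s}(x_s)=\begin{cases}w_{q_s}(x_s^1)&s>t,\\ 1&s<t,\ x_s^1\ne0,\\ 1-q_s&s<t,\ x_s^1=0.\end{cases}$$
The last value is a unit modulo $q_t$ because $0<q_s-1<q_t$. Each $\varepsilon_{t,s}$ is an even function of $x_s$. Its sum over each line parallel to $e_1$ is $0$ in $\mathbb Z/q_t$: for $s>t$ by Step 1, and for $s<t$ because the sum is $(q_s-1)\cdot1+(1-q_s)$. Put
$$F=(F_1,\dots,F_d):V\to V,\qquad F_t(x)=\Bigl(\prod_{s\ne t}\varepsilon_{t,s}(x_s)\Bigr)x_t .$$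

The two kinds of weight have different merits. The weight for $s<t$ depends only on whether $x_s^1=0$, and this can be read off from $F(x)$ directly, as we shall see. It cannot be used for $s>t$ in general: with $q_t=3$, $q_s=7$ the value $1-q_s=-6$ is zero modulo $3$. The weight $w_{q_s}$ is always a unit but cannot be read off in advance.

**Step 4: the sum of $F$ over every coset of $\mu_{q_s}$ is zero.** This is the hypothesis of Lemma 4. In the component $F_t$ with $t\ne s$, everything except $\varepsilon_{t,s}(x_s)$ is constant on the coset, and $\sum\varepsilon_{t,s}(x_s)=0$. In the component $F_s$ the weight is constant, and with $q=q_s$, for a line $v+\mathbb F_qe_1$,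
$$\sum_{\lambda\in\mathbb F_q}(v+\lambda e_1)=qv+\frac{q(q-1)}2e_1=0,$$
as $q$ is odd.

**Step 5: $F$ is a bijection.** The purpose is to recover $x$ from $F(x)$. For each $s$, $F_s(x)$ is a unit times $x_s$, so its first coordinate vanishes exactly when $x_s^1=0$. Hence $F(x)$ tells us, for every $s$, whether $x_s^1=0$, and so all $\varepsilon_{t,s}(x_s)$ with $s<t$. For $t=d$ these are all the weights in $F_d$, so $x_d$ is determined by $F_d(x)$. Now go down: once $x_d,\dots,x_{t+1}$ are known, all $\varepsilon_{t,s}(x_s)$ with $s>t$ are known, so all weights in $F_t$ are known and $x_t$ is determined by $F_t(x)$. Thus $F$ is injective, hence bijective since $V$ is finite.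

**Step 6: $F(-x)=-F(x)$.** This is needed for even $n$ in Section 10. It holds because all $\varepsilon_{t,s}$ are even.

**Step 7: conclusion for odd $n$.** Take $k=n$. By Step 4 and Lemma 4, $F$ extends to $\psi:R\to V$. By Step 5, $\psi(\mu_n)=V$ and $|V|=n$. So $Y=\{0\}$ works and $\theta_n\le1/n$. With the powers of two from Section 8 and $\theta_n\ge1/n$, this proves (b).

For $n=15$ everything is visible. Here $w_5=1$ off $0$ and $w_5(0)=-4\equiv-1\pmod 3$, while $\varepsilon_{2,1}$ is $1$ off $0$ and $1-3=-2$ at $0$. So
$$F(0,x_2)=(0,-2x_2),\qquad F(x_1,x_2)=(x_1,x_2)\ \text{ for } x_1,x_2\ne0,\qquad F(x_1,0)=(-x_1,0)\ \text{ for } x_1\neq0,$$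
clearly a bijection of $\mathbb F_3\times\mathbb F_5$. The coset sums vanish: in the second coordinate over $x_1$ the sum is $(-2+1+1)x_2=0$, and in the first coordinate over $x_2$ it is $(-1+4)x_1=3x_1=0$ in $\mathbb F_3$. The sums of the first coordinate over $x_1$ and of the second coordinate over $x_2$ are multiples of $0+1+2$ and $0+1+2+3+4$, hence zero.

## 10. Even $n$: density below $2/n$

For odd $n$ and powers of two, (a) follows from (b). Let $n=2^ak$ with $a\ge1$ and $k>1$ odd. We cannot hope for a bijection onto a group of order $n$, as noted in Section 8. Instead we make $\psi(\mu_n)$ equal to a group $G$ with a small part removed, and repair the missing part with one extra element of $Y$.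

**Step 1: the map.** Let $h=2^a+1$, which is odd. Choose a bijection $\lambda:\mu_{2^a}\to(\mathbb Z/h)\setminus\{0\}$ with $\lambda(-z)=-\lambda(z)$; this is possible because both sets have $2^a$ elements and negation has no fixed points on either. Choose $\sigma:\mu_{2^a}\to\{\pm1\}$ with $\sigma(-z)=-\sigma(z)$. With $V\leftrightarrow\mu_k$ and $F$ as in Section 9, let
$$E(x)=\prod_sw_{q_s}(x_s^1)\in(\mathbb Z/h)^* .$$
$E$ is even, and its sum over every coset of every $\mu_{q_s}$ is zero, since only the factor $w_{q_s}(x_s^1)$ varies there. On $\mu_n=\mu_{2^a}\times\mu_k$ define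
$$f(z,x)=\bigl(\lambda(z)E(x),\ \sigma(z)F(x)\bigr)\in G=\mathbb Z/h\times V .$$

**Step 2: $f$ extends.** We check the hypothesis of Lemma 4. We have $f(-z,x)=-f(z,x)$, so sums over cosets of $\mu_2$ vanish. On a coset of $\mu_{q_s}$, $z$ is fixed, and the sums of $E$ and of $F$ vanish. So $f$ extends to $\psi:R\to G$.

**Step 3: $f$ is injective.** This lets us identify the image by counting. Suppose $f(z,x)=f(z',x')$. Comparing second components, $F(x')=\pm F(x)=F(\pm x)$ by oddness, so $x'=\pm x$ because $F$ is bijective. As $E$ is even, $E(x)=E(x')$, a unit; comparing first components, $\lambda(z)=\lambda(z')$, so $z=z'$. Then $\sigma(z)=\sigma(z')$, hence $F(x)=F(x')$ and $x=x'$.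

**Step 4: the covering.** The image of $f$ lies in $\bigl((\mathbb Z/h)\setminus\{0\}\bigr)\times V$, because $\lambda(z)\ne0$ and $E(x)$ is a unit. That set has $2^ak=n$ elements, so it is the whole image. Take $Y=\{(0,0),(1,0)\}$. Elements of $G$ with nonzero first component are covered using $(0,0)$, and $(0,v)=(1,0)+(-1,v)$. So $Y+\psi(\mu_n)=G$, and
$$\theta_n\le\frac2{(2^a+1)k}<\frac2{2^ak}=\frac2n .$$
This completes the proof of (a). $\square$

For $n=6$ we have $h=3$, $V=\mathbb F_3$ and $F(x)=x$. Here $w_3(\pm1)=1$ and $w_3(0)=-2\equiv1\pmod 3$, so $E=1$ in $\mathbb Z/3$. With $\lambda(z)=\sigma(z)=z=\pm1$ we get $f(z,x)=(z,zx)\in\mathbb Z/3\times\mathbb F_3$, and $\theta_6\le2/9$.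

## 11. An unavoidable loss when $6\mid n$

When $6\mid n$, a perfect tiling is impossible even in the limit. The reason is a relation among three roots of unity: if $\omega=e^{2\pi i/6}$, then $\omega^2-\omega+1=0$, so
$$\omega-1=\omega^2,\qquad \omega^{-1}-1=\omega^{-2}.$$
It forces points to be covered twice near every $x\in Y$.

*Proof of (c).* Let $6\mid n$, so $\omega\in\mu_n$, and let $(G,\psi,Y)$ be a covering triple.

**Step 1: counting representations.** The purpose is to measure the excess of the covering. For $v\in G$ let $r(v)=\#\{(y,a)\in Y\times\mu_n:y+\psi(a)=v\}$. Then $r(v)\ge1$ for all $v$, and $\sum_vr(v)=n|Y|$.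

**Step 2: every $x\in Y$ creates two double points.** Given $x\in Y$, choose $y\in Y$, $a\in\mu_n$ with $x=y+\psi(a)$; this is possible because $x$ itself must be covered. For each choice of sign,
$$y+\psi(a\omega^{\pm1})=x+\psi(a\omega^{\pm1}-a)=x+\psi(a\omega^{\pm2}).$$
The pairs $(y,a\omega^{\pm1})$ and $(x,a\omega^{\pm2})$ (same sign) are distinct, since their second entries differ. So $r(x+\psi(b))\ge2$ for the two distinct elements $b=a\omega^2$ and $b=a\omega^{-2}$ of $\mu_n$.

**Step 3: the inequality.** Each $x\in Y$ contributes at least two pairs $(x,b)$ to the set below, and $r\le2(r-1)$ for $r\ge2$, so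
$$2|Y|\le\#\{(x,b)\in Y\times\mu_n:r(x+\psi(b))\ge2\}=\sum_{r(v)\ge2}r(v)\le2\sum_v(r(v)-1)=2(n|Y|-|G|).$$
Hence $|G|\le(n-1)|Y|$, that is, $|Y|/|G|\ge1/(n-1)$. Taking the infimum gives $\theta_n\ge1/(n-1)$. $\square$

With the example in Section 10, $\frac15\le\theta_6\le\frac29$.

## 12. Letting $n$ grow with $p$

It remains to prove the uniform statement in Theorem 2. Fix $\delta>0$; we may assume $\delta<\frac25$, since otherwise no $n\ge2$ is in the range for large $p$. The lower bound $\mathrm{cov}^+(\Gamma)\ge p/n$ is clear.

**Step 1: what must be small.** Multiply (3) by $n/p$ and use $\varphi(n)\le n$: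
$$\frac np\,\mathrm{cov}^+(\Gamma)\le n\theta_n+4n^{5/2}p^{-1/\varphi(n)} .$$
We must show that the last term tends to $0$ uniformly in the range.

**Step 2: large $n$.** The purpose is to bound $p^{1/\varphi(n)}$ below by a power of $n$ larger than $n^{5/2}$. Let $2\le n\le(\frac25-\delta)\frac{\log p}{\log\log p}$. For large $p$ this gives $n\le\log p$, so $\log n\le\log\log p$ and
$$\tfrac52\,\varphi(n)\log n\le\tfrac52\,n\log n\le\tfrac52\left(\tfrac25-\delta\right)\log p=\left(1-\tfrac52\delta\right)\log p .$$
Therefore $p^{1/\varphi(n)}\ge n^{(5/2)/(1-5\delta/2)}$, and the error is at most $4n^{-\eta}$ with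
$$\eta=\frac52\left(\frac1{1-\frac52\delta}-1\right)>0 .$$

**Step 3: uniformity.** Given $\tau>0$, choose $n_0$ with $4n_0^{-\eta}<\tau$. For $n\ge n_0$ in the range, the error is below $\tau$ once $p$ is large enough for Step 2. For each of the finitely many $n<n_0$, the error $4n^{5/2}p^{-1/\varphi(n)}$ tends to $0$ as $p\to\infty$. So the error is $o(1)$ uniformly.

**Step 4: conclusion.** By (a), $n\theta_n<2$, so $\mathrm{cov}^+(\Gamma)\le(2+o(1))p/n$. By (b), $n\theta_n=1$ when $n$ is odd or a power of $2$, which gives $(1+o(1))p/n$. Finally, consider a sequence in this range with $n=|\Gamma|\to\infty$; then $p\to\infty$ because $n\mid p-1$, and $n\le\log p<p^{1-\varepsilon}$ for large $p$. An inequality $\mathrm{cov}^+(\Gamma)\ge c\,p\log n/n$ with fixed $c>0$ would give $c\log n\le2+o(1)$, which is false for large $n$. This completes the proof of Theorem 2. $\square$
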